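# A finitely branching tree that is distal and has no NIP order-expansion

## 1. Seven nodes, an arbitrary order, and four subsets

Take the binary tree of height two. Its nodes are the strings

$$\varnothing,\quad 0,\ 1,\quad 00,\ 01,\ 10,\ 11,$$

ordered by the prefix relation. Put on these seven nodes a linear order chosen with no regard for the tree, for instance

$$10<0<11<\varnothing<01<1<00 .$$

Mark every node that is the larger of the two children of its parent. Among the children $0,1$ of $\varnothing$ the larger is $1$. Among $00,01$ it is $00$. Among $10,11$ it is $11$. So the marked nodes are $1$, $00$, $11$.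

Now read each leaf $y$ as a subset $D_y$ of $\{0,1\}$: put $i\in D_y$ if the prefix of $y$ of length $i+1$ is marked. The path to $00$ passes through $0$ (unmarked) and $00$ (marked), so $D_{00}=\{1\}$. In the same way

$$D_{01}=\varnothing,\qquad D_{00}=\{1\},\qquad D_{10}=\{0\},\qquad D_{11}=\{0,1\}. \tag{1}$$

Every subset of $\{0,1\}$ appears. This does not depend on the chosen order. Whatever the order is, at each node exactly one child is marked and one is not, so walking up from the root we may decide at each step whether to go to the marked child. In the binary tree of height $n$ the leaves therefore code all $2^n$ subsets of $\{0,\dots,n-1\}$, for every linear order on the nodes.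

To turn the coding into a formula we need three things: the prefix relation, the order (to say "marked"), and a way of saying that two nodes have the same length, so that a node of length $i+1$ can stand for the number $i$. In a tree where lengths can be compared, any linear order at all lets one formula shatter arbitrarily large finite sets. An ordering is often a tame thing to add to a structure. Here it is destructive.

The question is whether this can happen to a structure that was very tame to begin with. The relevant tameness is distality, which we define next.

## 2. Distality and order-expansions

All theories are first-order and complete. We work in a monster model, that is, a very saturated model, in which "small" sets are those of size below the saturation. We write $c\equiv_b c'$ for $\mathrm{tp}(c/b)=\mathrm{tp}(c'/b)$.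

**Definition (NIP).** A formula $\varphi(x;y)$, with $x,y$ tuples of variables, has the independence property (IP) if for every $n$ there are $a_0,\dots,a_{n-1}$ and $b_S$ ($S\subseteq\{0,\dots,n-1\}$) in a model of $T$ such that $\varphi(a_i;b_S)$ holds iff $i\in S$. A theory is NIP if no formula has IP.

For example, divisibility $x\mid y$ on the positive integers has IP: take $a_i$ to be distinct primes and $b_S=\prod_{i\in S}a_i$. In a linear order, $x<y$ does not have IP: if $a_0<a_1$, no $b$ satisfies $a_1<b$ and not $a_0<b$.

We use one textbook fact about NIP (Simon, *A Guide to NIP Theories*, Lemma 2.7): if $\varphi(x;y)$ has IP, then there are an indiscernible sequence $(a_i)_{i<\omega}$ and a tuple $b$ in the monster model such that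

$$\varphi(a_i;b)\ \text{ holds}\iff i\ \text{is even}. \tag{2}$$

Recall that a sequence $(a_i)_{i\in I}$, indexed by a linear order, is indiscernible over $b$ if all increasing tuples $a_{i_1}\dots a_{i_n}$, $i_1<\dots<i_n$, of a given length have the same type over $b$.

**Definition (distality).** An indiscernible sequence $I$ is distal if the following holds: whenever $I=I_1+I_2$ with $I_1,I_2$ infinite, $I_1$ without a last element and $I_2$ without a first element, and $a,b$ are tuples such that $I_1+a+I_2$ is indiscernible and $I_1+I_2$ is indiscernible over $b$, then $I_1+a+I_2$ is indiscernible over $b$. An NIP theory is distal if every indiscernible sequence in its monster model is distal.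

In words: if $b$ cannot distinguish the members of $I_1+I_2$, it cannot distinguish the element that fills the gap either. Two examples show the two behaviors.

In an infinite set with no structure besides equality, let $I_1+a+I_2$ consist of distinct elements and let $b=a$. Then $I_1+I_2$ is indiscernible over $b$, but $I_1+a+I_2$ is not, because only one of its members equals $b$. This theory is not distal.

In a dense linear order without endpoints, let $I_1+a+I_2$ be a strictly increasing sequence of elements and let $I_1+I_2$ be indiscernible over a finite tuple $b$. A coordinate of $b$ cannot equal a member of $I_1+I_2$, and cannot have members of $I_1+I_2$ on both sides. So it lies below all of them or above all of them, and it lies on the same side of $a$. By quantifier elimination, $I_1+a+I_2$ is indiscernible over $b$.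

**Definition (expansions).** An expansion $T^+$ of $T$ is a complete theory in a language $L^+\supseteq L$ whose restriction to $L$ is $T$. It is a distal expansion if $T^+$ is distal. An order-expansion of a complete theory $T^+$ is the complete theory of a structure $(M,<)$, where $M\models T^+$ and $<$ is a new binary relation symbol interpreted as a linear order on the universe of $M$.

If $M\models T^+$ already has a $\varnothing$-definable linear order on its universe, we may let $<$ name it. Then every formula of the new language is equivalent to an old one, so NIP and distality are unaffected. The pure infinite set is not distal, but it has the dense linear orders as a distal expansion, and that expansion is already ordered. The interesting case is that of a distal theory that defines no linear order. The problem we discuss comes from Samuel Braunfeld and Michael C. Laskowski, "Indiscernibles in monadically NIP theories", arXiv:2409.05223 (2024).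

**Problem.** Let $T$ be a complete theory and $T^+$ a distal expansion of $T$. (a) Does every such $T^+$ admit a distal order-expansion? (b) Does every such $T^+$ admit an NIP order-expansion?

Distal theories are NIP by definition, so a counterexample to (b) is a counterexample to (a). Section 1 suggests where to look.

## 3. The regular tree with comparison of levels

Fix an integer $q\ge2$; the reader may think of $q=2$. Let $q^{<\omega}$ be the set of finite strings over $\{0,\dots,q-1\}$, let $\trianglelefteq$ be the prefix relation, and let $x\le_\ell y$ mean $\mathrm{length}(x)\le\mathrm{length}(y)$. Put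

$$T=\mathrm{Th}(q^{<\omega};\trianglelefteq,\le_\ell).$$

(For $q=1$ the relation $\trianglelefteq$ would itself be a linear order, and Section 1 would offer no choice at any node. So $q\ge2$ is needed.)

**Theorem 1.** $T$ is distal (in particular NIP).

**Theorem 2.** No order-expansion of $T$ is NIP. So $T^+=T$ is a distal expansion of $T$ with no NIP, hence no distal, order-expansion. The answer to (a) and to (b) is negative.

**Theorem 3.** Let $T'$ be any complete expansion of $T$, in any language, with monster model $\mathbb U'$.

1. Suppose some formula $\sigma(x)$ with parameters is such that every node has a child satisfying $\sigma$ and a child not satisfying $\sigma$. Then $T'$ has $\mathrm{IP}_k$ for every $k\ge1$ (it is not $k$-dependent for any $k$) and has $\mathrm{TP}_2$.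
2. If $T'$ is NIP (or just $k$-dependent for some $k$, or just $\mathrm{NTP}_2$), then for every small $A\subseteq\mathbb U'$ there is a node all of whose $q$ children have the same type over $A$.
3. Hence no expansion of $T$ that is NIP, or $k$-dependent, or $\mathrm{NTP}_2$, has a linear order on its universe definable with parameters. In particular no expansion $T^+$ of $T$ whatsoever, distal or not, has an order-expansion that is NIP, $k$-dependent for some $k$, or $\mathrm{NTP}_2$.

The notions $\mathrm{IP}_k$ and $\mathrm{TP}_2$ are recalled in Section 9, where they are used.

The following facts are first-order and visibly true in $q^{<\omega}$. So they hold in every model of $T$.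

* (F1) $\le_\ell$ is a total preorder. Write $|x|$ for the class ("level") of $x$ and $\Gamma$ for the linear order of levels. $\Gamma$ has a least element $0$, which is the level of exactly one node, the root $r$. Every level $\gamma$ has an immediate successor $\gamma+1$, and every nonzero level has an immediate predecessor.
* (F2) $\trianglelefteq$ is a partial order, and $y\trianglelefteq x$ implies $|y|\le|x|$. For each $\gamma\le|x|$ there is a unique $y\trianglelefteq x$ of level $\gamma$, denoted $x|\gamma$. So $(x|\delta)|\gamma=x|\gamma$ for $\gamma\le\delta\le|x|$.
* (F3) The set $\{\gamma\le|x|,|y| : x|\gamma=y|\gamma\}$ is an initial segment of $\Gamma$ with a greatest element. Let $x\wedge y$ be the corresponding common prefix, so $|x\wedge y|$ is that greatest element.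
* (F4) Each $x$ has exactly $q$ children (nodes $\trianglerighteq x$ of level $|x|+1$).
* (F5) For every $x$ and every $\gamma\ge|x|$ there is $y\trianglerighteq x$ of level $\gamma$.

For instance, $0010\wedge0111=0$, a node of level $1$. In a nonstandard model $\Gamma$ has elements above all of $0,1,2,\dots$; a level $n\in\mathbb N$ is called standard.

Meets satisfy an ultrametric inequality:

$$|x\wedge z|\ \ge\ \min(|x\wedge y|,\,|y\wedge z|). \tag{U}$$

Indeed, if $\gamma$ is the minimum on the right, then $x|\gamma=y|\gamma=z|\gamma$. Applying (U) to all permutations of $x,y,z$, we see that among $|x\wedge y|,|y\wedge z|,|x\wedge z|$ the least value is attained at least twice. The form in which we use this most is: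

$$\text{if } |x\wedge y|<|y\wedge z|,\ \text{ then }\ |x\wedge z|=|x\wedge y|. \tag{3}$$

## 4. Every linear order marks one child of each node

Suppose one hopes to order this tree tamely. The natural candidate on $2^{<\omega}$ is the lexicographic order, with a prefix placed before its extensions. The greater child of $x$ is then $x1$, so "marked" means "the last digit is $1$". The node $y$ codes the set of places where its digit is $1$, and we are back at (1). The hope fails at the moment when the order separates siblings. No other order can avoid this, because every linear order separates siblings, and the construction of Section 1 never compares choices made at different nodes. Here is the argument in an arbitrary model.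

**Proposition 1.** Let $M\models T$ be any model and let $<$ be any linear order on $M$. Then $\mathrm{Th}(M,<)$ has IP.

*Proof.* Let $\sigma(x)$ say: "$x\ne r$ and $x$ is the $<$-greatest child of its parent". By (F4) each node has exactly $q\ge2$ children. A finite nonempty set has a greatest element, so each node has a child in $\sigma$ and a child not in $\sigma$. Let

$$\psi(x;y):\quad \exists w\,\bigl(w\trianglelefteq y\ \wedge\ |w|=|x|\ \wedge\ \sigma(w)\bigr). \tag{4}$$

Given $n$, choose for each $i<n$ a node $x_i\in M$ of level $i+1$. For $S\subseteq\{0,\dots,n-1\}$ build a path: let $y_0=r$, and for $i<n$ let $y_{i+1}$ be a child of $y_i$ with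

$$\sigma(y_{i+1})\iff i\in S. \tag{5}$$

Put $y_S:=y_n$. By (F2) the only prefix of $y_S$ of level $i+1=|x_i|$ is $y_{i+1}$. So $\psi(x_i;y_S)$ holds iff $\sigma(y_{i+1})$ holds, that is, iff $i\in S$. As $n$ was arbitrary, $\psi$ has IP. $\square$

Every order-expansion of $T$ is of the form $\mathrm{Th}(M,<)$ with $M\models T$. So no order-expansion of $T$ is NIP, and hence none is distal. Theorem 2 follows once we know that $T$ itself is distal, and this is the subject of Sections 5 to 8.

Finite branching will matter for distality. Suppose we used $\omega^{<\omega}$ instead, and let $(c_i)_{i\in\omega+\{*\}+\omega^*}$ be distinct children of the root, where $\omega^*$ is $\omega$ reversed. Every permutation of the children of the root extends to an automorphism of the tree with levels. So the whole sequence is indiscernible, and the sequence without $c_*$ is indiscernible over $b=c_*$. The whole sequence is not indiscernible over $b$. The theory is therefore not distal, for the same reason as the pure infinite set. With $q$ finite, (F4) forbids such fans, and we must show that nothing else goes wrong.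

## 5. Types are determined by distances between levels of meets

To test distality we must know what $b$ can say about a tuple. This section shows that $b$ can compare levels of meets, up to finite shifts, and nothing more.

Let $\mathbb U$ be a monster model of $T$. For levels $\gamma\le\delta$ the distance from $\gamma$ to $\delta$ is the $m\in\mathbb N$ with $\gamma+m=\delta$ if there is one, and $\infty$ otherwise.

**Definition (basic formulas).** A level term in variables $v$ is $0$ or $|v_s\wedge v_t|$, where $s=t$ is allowed and $|v_s\wedge v_s|=|v_s|$. A basic formula in $v$ is a formula $\alpha+m\le\beta$ with level terms $\alpha,\beta$ and $m\in\mathbb N$.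

Meets, the root and successors of levels are definable, so basic formulas are expressible in $L$. They determine $\le_\ell$, and also $\trianglelefteq$ (since $x\trianglelefteq y$ iff $|x\wedge y|=|x|$), and hence equality. Knowing the basic formulas satisfied by a tuple is the same as knowing the order of the values of its level terms and all distances between these values. For example, the pairs $(00,01)$ and $(11,10)$ in $2^{<\omega}$ satisfy the same basic formulas: both have levels $2,2$ and meet of level $1$. The pair $(00,10)$ differs from them, since its meet has level $0$.

**Lemma 1.** If two finite tuples $c,c'$ in $\mathbb U$ satisfy the same basic formulas, then $\mathrm{tp}(c)=\mathrm{tp}(c')$. Hence every $L$-formula is equivalent modulo $T$ to a Boolean combination of basic formulas.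

*Proof.* The second statement follows from the first by the usual compactness argument. For the first, we show that the finite maps $c\mapsto c'$ that preserve basic formulas and their negations form a back-and-forth system; such maps are elementary. By symmetry it is enough to do "forth": given $c,c'$ satisfying the same basic formulas and $d\in\mathbb U$, find $d'\in\mathbb U$ such that $cd$ and $c'd'$ satisfy the same basic formulas.

**Step 1: passing to a map between levels.** The aim is to replace trees by linear orders as far as possible. We have $|r\wedge x|=0$ for all $x$, so adding $r$ to both tuples gives only new terms of value $0$. We may assume $c_1=c'_1=r$. Put $\ell_{st}=|c_s\wedge c_t|$ and $\ell'_{st}=|c'_s\wedge c'_t|$. Because $c$ and $c'$ satisfy the same basic formulas, $f:\ell_{st}\mapsto\ell'_{st}$ is a well-defined map between finite subsets of $\Gamma$. Its domain contains $0$, we have $f(0)=0$, and $f$ preserves the order and all distances in $\mathbb N\cup\{\infty\}$.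

**Step 2: extending the level map.** We need to be able to add one more level $\gamma\in\Gamma$ to the domain of $f$, preserving order and distances.

Suppose first that $\gamma=\delta\pm m$ with $\delta\in\mathrm{dom}\,f$ and $m\in\mathbb N$. Send $\gamma$ to $f(\delta)\pm m$. In the minus case this level exists: $\delta$ has distance $\ge m$ from $0$, hence so does $f(\delta)$, and nonzero levels have predecessors. Order and distances are preserved. Levels of $\mathrm{dom}\,f$ at finite distance from $\delta$ are moved together with $\delta$ by $f$, keeping all finite differences. Levels at infinite distance from $\delta$ go to levels on the same side of $f(\delta)$ at infinite distance, hence on the same side of $f(\delta)\pm m$ at infinite distance.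

Otherwise $\gamma$ is at infinite distance from every element of $\mathrm{dom}\,f$. Let $\delta_1<\gamma<\delta_2$ be its neighbors in $\mathrm{dom}\,f$; $\delta_1$ exists since $0\in\mathrm{dom}\,f$, while $\delta_2$ may be missing. If $\delta_2$ exists, then $\delta_1,\delta_2$ are at infinite distance, so $f(\delta_1),f(\delta_2)$ are too. The conditions $f(\delta_1)+n\le\gamma'$ and $\gamma'+n\le f(\delta_2)$, $n\in\mathbb N$, are then finitely satisfiable, and saturation gives $\gamma'$. If $\delta_2$ is missing, saturation gives $\gamma'$ above $f(\delta_1)$ at infinite distance. In both cases send $\gamma$ to $\gamma'$.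

**Step 3: describing $d$ by two levels and one index.** Let $\mu=\max_t|c_t\wedge d|$, attained at $t=s$, and let $\nu=|d|\ge\mu$. We claim

$$|c_t\wedge d|=\min(\ell_{st},\mu)\quad\text{for all } t. \tag{6}$$

If $\ell_{st}<\mu=|c_s\wedge d|$, then (3) gives $|c_t\wedge d|=\ell_{st}$. If $\ell_{st}\ge\mu$, then (U) gives $|c_t\wedge d|\ge\mu$, and equality holds since $\mu$ is the maximum.

By Step 2, extend $f$ to $\mu$ and $\nu$, with images $\mu'\le\nu'$. Since $\mu\le|c_s|$, also $\mu'\le|c'_s|$. All level terms of $cd$ have values in the domain of the extended $f$. So it suffices to find $d'$ with

$$|d'|=\nu'\quad\text{and}\quad |c'_t\wedge d'|=\min(\ell'_{st},\mu')\ \text{ for all }t. \tag{7}$$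

Put $e'=c'_s|\mu'$.

**Step 4: finding $d'$ when $\nu=\mu$.** Here $\nu'=\mu'$, and we take $d'=e'$. Its level is $\nu'$. If $\ell'_{st}\ge\mu'$, then $c'_t|\mu'=c'_s|\mu'=e'$, so $|c'_t\wedge e'|=\mu'$. If $\ell'_{st}<\mu'=|c'_s\wedge e'|$, then (3) gives $|c'_t\wedge e'|=\ell'_{st}$. So (7) holds.

**Step 5: finding $d'$ when $\nu>\mu$.** Now $d'$ must leave $c'_s$ just above $e'$ through a child that no $c'_t$ uses. We check that such a child exists by counting.

Let $e=c_s|\mu=d|\mu$. The child $d|(\mu+1)$ of $e$ is not a prefix of any $c_t$, by maximality of $\mu$. A node $c_t$ extends $e$ iff $\ell_{st}\ge\mu$. So the set of indices of proper extensions of $e$ is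

$$X=\{t:\ \ell_{st}\ge\mu,\ |c_t|>\mu\}.$$

For $t,u\in X$, the nodes $c_t$ and $c_u$ pass through the same child of $e$ iff $\ell_{tu}>\mu$. They use at most $q-1$ of the $q$ children, so the equivalence relation $\ell_{tu}>\mu$ on $X$ has at most $q-1$ classes. Applying $f$, we get $X=\{t:\ell'_{st}\ge\mu',\ |c'_t|>\mu'\}$, and the relation $\ell'_{tu}>\mu'$ on $X$ has at most $q-1$ classes. A $c'_t$ that extends a child of $e'$ has $t\in X$. So some child $h$ of $e'$ is not a prefix of any $c'_t$.

Since $\nu'\ge\mu'+1$, (F5) gives $d'\trianglerighteq h$ of level $\nu'$. We check (7). If $\ell'_{st}\ge\mu'$ (for example $t=s$), then $c'_t\trianglerighteq e'$ but $c'_t\not\trianglerighteq h=d'|(\mu'+1)$, so $|c'_t\wedge d'|=\mu'$. In particular $|c'_s\wedge d'|=\mu'$. If $\ell'_{st}<\mu'=|c'_s\wedge d'|$, then $|c'_t\wedge d'|=\ell'_{st}$ by (3). $\square$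

## 6. Combs: the indiscernible sequences of nodes

By Lemma 1, an indiscernible sequence is visible through the levels of its meets. For single nodes there are only three shapes.

**Lemma 2.** Let $(c_i)_{i\in I}$ be an infinite indiscernible sequence of single nodes, and put $m_{ij}=|c_i\wedge c_j|$. Then one of the following holds.

* (A) $(c_i)$ is constant.
* (B) For all $i<j<k$: $m_{ij}=m_{ik}<m_{jk}$. Then $m_i:=m_{ij}$ does not depend on $j>i$ and is strictly increasing in (non-last) $i$.
* (C) For all $i<j<k$: $m_{ik}=m_{jk}<m_{ij}$. Then $m_j:=m_{ij}$ does not depend on $i<j$ and is strictly decreasing in (non-first) $j$.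

*Proof.* By (U) the least of $m_{ij},m_{jk},m_{ik}$ is attained at least twice, and by indiscernibility the comparison of these three levels is the same for all $i<j<k$. So uniformly one of four things happens: all three are equal; or (B); or (C); or

(D) $m_{ij}=m_{jk}<m_{ik}$ for all $i<j<k$.

**Step 1: excluding (D).** Take $i<j<k<l$. The triple $ijl$ gives $m_{jl}=m_{ij}$, the triple $ijk$ gives $m_{ij}=m_{jk}$, and the triple $jkl$ gives $m_{jk}<m_{jl}$. Together, $m_{jl}<m_{jl}$, a contradiction.

**Step 2: when all three are equal, finite branching forces (A).** In this case all $m_{ij}$ with $i\ne j$ equal one level $\gamma$, and all $c_i|\gamma$ are one node $e$. Suppose the sequence is not constant. By indiscernibility the $c_i$ are pairwise distinct, so at most one of them is $e$. The others, infinitely many, properly extend $e$. Their prefixes of level $\gamma+1$ are children of $e$, and they are pairwise distinct because $m_{ij}=\gamma$. So $e$ has infinitely many children, contradicting (F4).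

**Step 3: the additional statements.** In (B), $m_{ij}=m_{ik}$ shows that $m_i$ does not depend on $j$, and $m_i=m_{ij}<m_{jk}=m_j$ shows that it is increasing. In (C), $m_{ik}=m_{jk}$ shows that $m_k$ does not depend on the smaller index, and $m_k=m_{jk}<m_{ij}=m_j$ shows that it is decreasing. $\square$

Here is an example of shape (B). Let $I$ be a small linear order. By saturation there are a node $p$ and proper prefixes $p_i$ of $p$ ($i\in I$), of levels $\gamma_i$, such that $n\le\gamma_i$ and $\gamma_i+n\le\gamma_j$ for all $i<j$ and $n\in\mathbb N$. Let $c_i$ be a child of $p_i$ that is not a prefix of $p$: a comb with spine $p$ and teeth $c_i$. For $i<j$ the node $c_j$ extends $p|(\gamma_i+1)\ne c_i$, so $c_i\wedge c_j=p_i$ and $m_{ij}=\gamma_i$. The nonzero level terms of $c_{i_1},\dots,c_{i_n}$ with $i_1<\dots<i_n$ take only the values $\gamma_{i_s}$ and $\gamma_{i_s}+1$, in a fixed pattern and with infinite distances between different blocks and from $0$. By Lemma 1, $(c_i)_{i\in I}$ is indiscernible. Read from right to left it has shape (C).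

This comb also shows why the tree escapes the counterexample of the pure infinite set. Take $I=I_1+\{*\}+I_2$ and try $b=c_*$. For $i<j$ in $I_1$ we have $|c_i\wedge b|=\gamma_i<\gamma_j=|c_j\wedge b|$, while for $i<j$ in $I_2$ we have $|c_i\wedge b|=\gamma_*=|c_j\wedge b|$. So $(c_i)_{i\in I_1+I_2}$ is not indiscernible over $b$, and the hypothesis of distality is not met. If instead $b=p$, then $|c_i\wedge b|=\gamma_i=|c_i\wedge c_j|$ for every $j>i$, so what $b$ sees is already seen by a later tooth. The next two sections show that these are the typical behaviors.

## 7. A node against a comb, and NIP

To prove NIP we follow the level $|c_i\wedge b|$ along a sequence and show that it eventually becomes either constant or expressible through the sequence itself.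

**Lemma 3.** Let $(c_i)_{i<\omega}$ be an indiscernible sequence of single nodes, $b$ a node, $\lambda_i=|c_i\wedge b|$. There is $N\ge1$ such that on $\{i\ge N\}$ one of the following holds: $\lambda_i$ is constant; or (B) holds and $\lambda_i=|c_i\wedge c_{i+1}|$; or (C) holds and $\lambda_i=|c_0\wedge c_i|$.

*Proof.* We go through the shapes of Lemma 2. In case (A), $\lambda_i$ is constant.

**Case (B).** Suppose first that $\lambda_i<m_i$ for some $i$. For $j>i$ we have $|b\wedge c_i|=\lambda_i<m_i=|c_i\wedge c_j|$, so $\lambda_j=\lambda_i$ by (3), and $\lambda$ is eventually constant. Suppose now that $\lambda_i\ge m_i$ for all $i$. If $\lambda_i>m_i$ for some $i$, then for $j>i$ we have $|c_j\wedge c_i|=m_i<\lambda_i=|c_i\wedge b|$, so $\lambda_j=m_i<m_j$ by (3), contradicting $\lambda_j\ge m_j$. So $\lambda_i=m_i=|c_i\wedge c_{i+1}|$ for all $i$.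

**Case (C).** For $j\ge1$ we have $|c_0\wedge c_j|=m_j$. Comparing with $\lambda_0=|c_0\wedge b|$, (3) gives: if $m_j>\lambda_0$, then $\lambda_j=\lambda_0$; if $m_j<\lambda_0$, then $\lambda_j=m_j$. The sequence $(m_j)_{j\ge1}$ is strictly decreasing. If $m_j<\lambda_0$ for some $j$, then this holds for all later $j$ too, and $\lambda_j=m_j=|c_0\wedge c_j|$ eventually. Otherwise $m_j>m_{j+1}\ge\lambda_0$ for all $j\ge1$, and $\lambda_j=\lambda_0$ for all $j\ge1$. $\square$

**Proposition 2.** $T$ is NIP.

*Proof.* Let $(a_i)_{i<\omega}$ be an indiscernible sequence of finite tuples and $b$ a finite tuple. We show that for every basic formula $\alpha+m\le\beta$ in the variables $(x,y)$, the truth value at $(a_i,b)$ is eventually constant in $i$. By Lemma 1 the same then holds for every $L$-formula $\varphi(x;y)$, so the alternation (2) never occurs and no formula has IP.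

**Step 1: the shape of the two terms.** Let $\alpha_i,\beta_i$ be the values of the terms at $(a_i,b)$. We claim there is $N\ge1$ such that for $i\ge N$ each of $\alpha_i$, $\beta_i$ is either constant, or given by

$$F(a_0,a_i,a_{i+1})\quad\text{with } F \text{ one of } |a_i^s\wedge a_i^t|,\ \ |a_i^s\wedge a_{i+1}^s|,\ \ |a_0^s\wedge a_i^s|, \tag{8}$$

where upper indices denote coordinates. The term $0$ and the terms in $b$ alone are constant. A term in $x$ alone has the first form. A term $|x_s\wedge y_t|$ is handled by Lemma 3, applied to the sequence $(a_i^s)_i$ and the node $b^t$.

**Step 2: monotonicity.** In case (8) the values are constant, strictly increasing or strictly decreasing for $i\ge N$. For the first form this follows from indiscernibility, since the comparison of the values at $i<i'$ does not depend on $i,i'$. The second form arises from Lemma 3 in case (B) and the third in case (C), and Lemma 2 gives strict monotonicity.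

**Step 3: comparing the two terms.** If both $\alpha_i,\beta_i$ are constant for $i\ge N$, so is the truth value of $\alpha_i+m\le\beta_i$. If both are of the form (8), the truth value is a property of $(a_0,a_i,a_{i+1})$, and it is constant for $i\ge N\ge1$ by indiscernibility. If one is constant and the other monotone, the truth value changes at most once, because $\gamma\le\delta$ implies $\gamma+m\le\delta+m$. In all cases it is eventually constant. $\square$

## 8. Filling the gap: distality

For distality the statement must hold at one prescribed place, the gap, so "eventually" is not good enough. On the other hand we may now use indiscernibility over $b$ on both sides of the gap.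

**Lemma 4.** Let $I=I_1+\{*\}+I_2$ be an index set with $I_1,I_2$ infinite. Let $(c_i)_{i\in I}$ be an indiscernible sequence of single nodes such that $(c_i)_{i\in I_1+I_2}$ is indiscernible over a node $b$. Put $\lambda_i=|c_i\wedge b|$ for $i\in I$. Then one of the following holds.

* (K) $\lambda_i$ is constant on $I$.
* (B$'$) For all $i<j$ in $I$: $\lambda_i=|c_i\wedge c_j|$.
* (C$'$) For all $j<i$ in $I$: $\lambda_i=|c_i\wedge c_j|$.

*Proof.* Apply Lemma 2 to $(c_i)_{i\in I}$. In case (A), (K) holds. Reversing the order of $I$ turns (C) into (B) and (C$'$) into (B$'$), and the hypotheses are symmetric under reversal. So assume (B), and let $m_i$ be as there.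

**Step 1: three possibilities, uniformly.** Let $i<j$ in $I_1+I_2$. The least of $|c_i\wedge c_j|=m_i$, $\lambda_i$, $\lambda_j$ is attained at least twice. So exactly one of the following holds, and by indiscernibility over $b$ it is the same one for all such $i<j$:

1. $\lambda_i=\lambda_j\le m_i$;
2. $\lambda_i=m_i<\lambda_j$;
3. $\lambda_j=m_i<\lambda_i$.

**Step 2: possibility 3 does not occur.** Take $i<i'<j$ in $I_1+I_2$. Then $m_i=\lambda_j=m_{i'}$, contradicting that $m$ is strictly increasing.

**Step 3: possibility 1 gives (K).** Here $\lambda_i=\lambda$ is constant on $I_1+I_2$, and only $\lambda_*$ has to be found. Choose $i_0<i_1$ in $I_1$. Then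

$$|b\wedge c_{i_1}|=\lambda\le m_{i_0}<m_{i_1}=|c_{i_1}\wedge c_*|,$$

so $\lambda_*=\lambda$ by (3).

**Step 4: possibility 2 gives (B$'$).** Here $\lambda_i=m_i$ for all $i\in I_1+I_2$ that are not last, and again only $\lambda_*$ has to be found. Choose $j\in I_2$, not last. Then

$$|c_*\wedge c_j|=m_*<m_j=\lambda_j=|c_j\wedge b|,$$

so $\lambda_*=m_*$ by (3). Thus $\lambda_i=m_i=|c_i\wedge c_j|$ for all $i<j$ in $I$. $\square$

Now let $\alpha+m\le\beta$ be a basic formula and let us see how far Lemma 4 brings us. Its terms are either constant along the sequence, at a level that may depend on $b$, or computed from the sequence alone. If both are constant, or both are computed from the sequence, nothing can change at $*$. The delicate case is the mixed one: indiscernibility of the sequence says nothing about its position relative to a fixed level $\kappa$ supplied by $b$. A priori a moving level could jump across $\kappa$ exactly at $*$ and back again. What excludes this is monotonicity, as in Section 7. A monotone quantity that is on the same side of $\kappa$ before and after $*$ is on that side at $*$ too.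

**Proof of Theorem 1.** By Proposition 2, $T$ is NIP. A failure of indiscernibility over $b$ is witnessed by one formula, which involves finitely many coordinates of the sequence and of $b$. Restricting to these coordinates keeps the hypotheses. So we may assume that $b$ and the members of the sequence are finite tuples. Let $I=I_1+\{*\}+I_2$, with $I_1,I_2$ infinite, $I_1$ without last element and $I_2$ without first element. Let $(a_i)_{i\in I}$ be indiscernible, with $(a_i)_{i\in I_1+I_2}$ indiscernible over the finite tuple $b$. We must show that $(a_i)_{i\in I}$ is indiscernible over $b$.

**Claim.** In every such situation, $\mathrm{tp}(a_*/b)=\mathrm{tp}(a_i/b)$ for $i\in I_1+I_2$.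

**Step 1: the Claim suffices.** The purpose is to pass from single members of the sequence to increasing tuples by moving the other members into $b$. Let $i_1<\dots<i_p$ in $I_1$ and $j_1<\dots<j_t$ in $I_2$. Put $I_1'=\{i\in I_1:i>i_p\}$ and $I_2'=\{j\in I_2:j<j_1\}$; if $p=0$ take $I_1'=I_1$, and if $t=0$ take $I_2'=I_2$. Since $I_1$ has no last and $I_2$ no first element, $I'_1$ and $I_2'$ are infinite, $I_1'$ has no last element and $I_2'$ has no first element. Put

$$b'=b\,a_{i_1}\dots a_{i_p}a_{j_1}\dots a_{j_t}.$$

An increasing tuple from $I_1'+I_2'$ together with $i_1,\dots,i_p,j_1,\dots,j_t$ forms an increasing tuple from $I_1+I_2$. So $(a_i)_{i\in I_1'+I_2'}$ is indiscernible over $b'$. Also $(a_i)_{i\in I_1'+\{*\}+I_2'}$ is indiscernible. The Claim for $b'$ gives, for $i\in I_1'$,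

$$a_{i_1}\dots a_{i_p}\,a_*\,a_{j_1}\dots a_{j_t}\ \equiv_b\ a_{i_1}\dots a_{i_p}\,a_i\,a_{j_1}\dots a_{j_t}. \tag{9}$$

So every increasing tuple from $I$ that uses $*$ has the same type over $b$ as an increasing tuple of the same length from $I_1+I_2$. All increasing tuples from $I$ of a given length therefore have the same type over $b$.

**Step 2: the terms of a basic formula near the gap.** We now prove the Claim. By Lemma 1 it suffices to show that each basic formula $\varphi(x,b)$: $\alpha+m\le\beta$ has the same truth value at $a_*$ as at the $a_i$, $i\in I_1+I_2$. On $I_1+I_2$ its truth value is constant, by indiscernibility over $b$.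

Fix $j'\in I_1$ and $j\in I_2$, and let $J=\{i\in I:j'<i<j\}$. Then $*\in J$, and $J$ contains elements of $I_1$ and of $I_2$. Let $\alpha_i,\beta_i$ be the values of the terms at $(a_i,b)$. We claim that each of $\alpha,\beta$ is of one of two kinds:

* (K) constant on $J$, including at $*$;
* (V) given for all $i\in J$, including $i=*$, by $F(a_{j'},a_i,a_j)$ with $F$ one of $|a_i^s\wedge a_i^t|$, $|a_i^s\wedge a_j^s|$, $|a_i^s\wedge a_{j'}^s|$.

The term $0$ and terms in $b$ alone are of kind (K). A term in $x$ alone is of kind (V), with the first form. For a term $|x_s\wedge y_t|$ evaluated at $(a_i,b)$, apply Lemma 4 to the sequence $(a_i^s)_{i\in I}$ and the node $b^t$. Case (K) of the lemma gives kind (K), case (B$'$) gives $|a_i^s\wedge a_j^s|$, and case (C$'$) gives $|a_i^s\wedge a_{j'}^s|$.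

**Step 3: terms of kind (V) are monotone on $J$.** Since $(a_i)_{i\in I}$ is indiscernible, the comparison of $F(a_{j'},a_i,a_j)$ with $F(a_{j'},a_{i'},a_j)$ is the same for all $i<i'$ in $J$. So the values are constant, strictly increasing or strictly decreasing on all of $J$, including at $*$.

**Step 4: the truth value at $*$.** If both terms are of kind (K), the truth value of $\alpha_i+m\le\beta_i$ is constant on $J$. If both are of kind (V), it is a property of $(a_{j'},a_i,a_j)$, and it is constant on $J$ by indiscernibility of $(a_i)_{i\in I}$. If one is of kind (K) and the other of kind (V), then by monotonicity the set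

$$\{i\in J:\ \alpha_i+m\le\beta_i\}$$

is an initial segment or a final segment of $J$. Its indicator is constant on $J\setminus\{*\}$, which has elements on both sides of $*$. A segment that contains all of $J\setminus\{*\}$ contains elements on both sides of $*$, hence $*$. A segment that misses all of $J\setminus\{*\}$ also misses $*$: a nonempty initial segment containing $*$ would contain the elements of $J$ below $*$, and a final one those above. So the truth value at $*$ is the same as at the other elements of $J$, and hence the same as on $I_1+I_2$. This proves the Claim and Theorem 1. $\square$

**Proof of Theorem 2.** By Theorem 1, $T^+=T$ is a distal expansion of $T$. By Proposition 1, none of its order-expansions is NIP, hence none is distal. So (a) and (b) both have negative answers. $\square$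

## 9. Coding finite sets along branches: $\mathrm{IP}_k$ and $\mathrm{TP}_2$

The proof of Proposition 1 used the order only through $\sigma$: a definable set that contains, below each node, some child and not all children. Theorem 3 draws the consequences. We first recall the two properties in its statement.

**Definition ($\mathrm{IP}_k$).** Let $k\ge1$. A formula $\varphi(x;y_1,\dots,y_k)$ has $\mathrm{IP}_k$ if there are tuples $a_{j,i}$ ($1\le j\le k$, $i<\omega$) and $b_S$ ($S\subseteq\omega^k$) in the monster model such that $\varphi(b_S;a_{1,i_1},\dots,a_{k,i_k})$ holds iff $(i_1,\dots,i_k)\in S$. A theory has $\mathrm{IP}_k$ if some formula does, and is $k$-dependent otherwise.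

For $k=1$ this is IP, up to the order in which the variables are written and compactness. By compactness it is enough to find, for every $m$, such tuples for $i<m$ and $S\subseteq\{0,\dots,m-1\}^k$. As an example, consider the power set of $\omega$ with inclusion and the formula $x\cap y_1\cap y_2\ne\varnothing$. With a bijection $\beta:\omega^2\to\omega$, put $a_{1,i}=\beta[\{i\}\times\omega]$, $a_{2,i}=\beta[\omega\times\{i\}]$ and $b_S=\beta[S]$. Then $a_{1,i_1}\cap a_{2,i_2}=\{\beta(i_1,i_2)\}$, so the formula has $\mathrm{IP}_2$.

**Definition ($\mathrm{TP}_2$).** A formula $\varphi(x;y)$ has $\mathrm{TP}_2$ if there are tuples $d_{ij}$ ($i,j<\omega$) and an integer $k\ge2$ such that for each $i$ the set $\{\varphi(x;d_{ij}):j<\omega\}$ is $k$-inconsistent (any $k$ of its members are jointly inconsistent), and for each $\eta:\omega\to\omega$ the set $\{\varphi(x;d_{i\eta(i)}):i<\omega\}$ is consistent. A theory has $\mathrm{TP}_2$ if some formula does, and is $\mathrm{NTP}_2$ otherwise.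

By compactness it is enough to find, for every $m$, an $m\times m$ array with pairwise inconsistent rows and consistent paths. As an example, take a structure consisting of $\omega$ and all functions $f:\omega\to\omega$, with the relation $R(f;i,j)$ meaning $f(i)=j$. Then $R(x;y,z)$ has $\mathrm{TP}_2$ with $d_{ij}=(i,j)$: a row asks for different values at $i$, and the path $\eta$ is satisfied by $f=\eta$.

**Proof of Theorem 3(1).** Parameters of $\sigma$ can be absorbed into the variable tuples, for $\mathrm{IP}_k$ into $x$ and for $\mathrm{TP}_2$ into $y$. So we suppress them.

**Step 1: nodes as finite sets.** This step makes the sets of Section 1 available. For a node $y$ of standard level $n$ in $\mathbb U'$ put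

$$D_y=\{i<n:\ \sigma(y|(i+1))\}. \tag{10}$$

The path construction (5) uses only that each node has a child in $\sigma$ and a child outside $\sigma$. So every $S\subseteq\{0,\dots,n-1\}$ equals $D_y$ for some $y$ of level $n$.

**Step 2: $\mathrm{IP}_k$, by intersecting sets.** Let $\varphi_k(x;y_1,\dots,y_k)$ be

$$\exists z\trianglelefteq x\Bigl(z\ne r\ \wedge\ \sigma(z)\ \wedge\ \bigwedge_{j=1}^k\exists w\trianglelefteq y_j\,\bigl(|w|=|z|\wedge\sigma(w)\bigr)\Bigr).$$

For nodes of standard levels, a witness $z$ is $x|(l+1)$ with $l\in D_x$, and the remaining conditions say $l\in D_{y_j}$ for all $j$. So $\varphi_k$ says $D_x\cap D_{y_1}\cap\dots\cap D_{y_k}\ne\varnothing$.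

Given $m$, let $N=m^k$ and fix a bijection $\beta:\{0,\dots,m-1\}^k\to\{0,\dots,N-1\}$. By Step 1 choose $a_{j,i}$ of level $N$ with $D_{a_{j,i}}=\{\beta(v):v_j=i\}$. For $S\subseteq\{0,\dots,m-1\}^k$ choose $b_S$ of level $N$ with $D_{b_S}=\beta[S]$. (For $m=k=2$ and $\beta(v_1,v_2)=2v_1+v_2$, the four sets for the $a_{j,i}$ are $\{0,1\},\{2,3\}$ for $j=1$ and $\{0,2\},\{1,3\}$ for $j=2$.) Since

$$\bigcap_{j=1}^kD_{a_{j,i_j}}=\{\beta(i_1,\dots,i_k)\},$$

the formula $\varphi_k(b_S;a_{1,i_1},\dots,a_{k,i_k})$ holds iff $\beta(i_1,\dots,i_k)\in\beta[S]$, that is, iff $(i_1,\dots,i_k)\in S$. As $m$ is arbitrary, compactness gives $\mathrm{IP}_k$.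

**Step 3: $\mathrm{TP}_2$, by prescribing a set on blocks.** We let one parameter select a block of levels and another prescribe which marks $x$ has on that block. Let $\theta(x;y,y')$ say: for every $w\trianglelefteq y$ with $w\ne r$ and $\sigma(w)$,

$$\exists z\trianglelefteq x\,\bigl(|z|=|w|\wedge\sigma(z)\bigr)\iff\exists z\trianglelefteq y'\,\bigl(|z|=|w|\wedge\sigma(z)\bigr).$$

Given $m$, choose for $i,j<m$ nodes $y_i$, $y'_{ij}$ of level $m^2$ with

$$D_{y_i}=\{im,\,im+1,\dots,im+m-1\},\qquad D_{y'_{ij}}=\{im+j\}.$$

For any node $x$, of whatever level, $\theta(x;y_i,y'_{ij})$ says: among the levels $l+1$ with $im\le l<im+m$, $x$ has a prefix in $\sigma$ of level $l+1$ exactly for $l=im+j$. For fixed $i$, different $j$ give contradictory demands, so these formulas are pairwise inconsistent. For $\eta:\{0,\dots,m-1\}\to\{0,\dots,m-1\}$, Step 1 gives $x$ of level $m^2$ with $D_x=\{im+\eta(i):i<m\}$. On the block of $i$ this set contains only $im+\eta(i)$. So $x$ satisfies all $\theta(x;y_i,y'_{i\eta(i)})$, $i<m$. By compactness $\theta$ has $\mathrm{TP}_2$. $\square$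

**Proof of Theorem 3(2).** We prove the contrapositive. Suppose that for some small $A$ every node has two children with different types over $A$. We build $\sigma$ as in (1).

**Step 1: finitely many formulas suffice.** For a formula $\tau(x)$ over $A$ consider the condition on a node $v$ that $\tau$ is constant on the children of $v$. By assumption no node satisfies these conditions for all $\tau$ over $A$. By saturation the set of these conditions is inconsistent, and by compactness some finite part of it is. So there are formulas $\tau_1(x),\dots,\tau_m(x)$ over $A$ such that on the children of every node some $\tau_h$ is non-constant.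

**Step 2: gluing them to one formula.** Let $\sigma(x)$ say: $x\ne r$ and $\tau_h(x)$ holds, where $h$ is least such that $\tau_h$ is non-constant on the children of the parent of $x$. All children of a node use the same $h$, and $\tau_h$ is non-constant on them. So every node has a child in $\sigma$ and a child not in $\sigma$. By (1), $T'$ has $\mathrm{IP}_k$ for every $k\ge1$, in particular IP, and it has $\mathrm{TP}_2$. So $T'$ is not NIP, not $k$-dependent for any $k$, and not $\mathrm{NTP}_2$. $\square$

**Proof of Theorem 3(3).** Let $<$ be a linear order on the universe of a model of $T'$, definable with parameters. We may view it in $\mathbb U'$, where the same formula with the same parameters defines a linear order. The formula $\sigma(x)$ saying "$x\ne r$ and $x$ is the $<$-greatest child of its parent" satisfies the hypothesis of (1), because each node has exactly $q\ge2$ children. So $T'$ has $\mathrm{IP}_k$ for all $k\ge1$, in particular IP, and has $\mathrm{TP}_2$. It is therefore neither NIP, nor $k$-dependent for any $k$, nor $\mathrm{NTP}_2$. Finally, an order-expansion of an expansion $T^+$ of $T$ is itself a complete expansion of $T$, and it has a $\varnothing$-definable linear order on its universe.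 So what was just shown applies to it. $\square$
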